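\title{General rational Fano varieties without toric models}

\begin{abstract}
A projective variety $X$ of dimension $n$ admits a toric model if some pair $(X,D)$ is crepant birationally isomorphic to $\mathbb{P}^n$ with the sum of its coordinate hyperplanes. Loginov, Moraga and Vasilkov proved that a rational smooth Fano threefold that is general in its deformation family admits a toric model, and asked whether there is a counterexample in higher dimension. We show that there is one in every dimension $n\ge 4$: the general divisor of bidegree $(1,n)$ in $\mathbb{P}^1\times\mathbb{P}^n$ is a rational smooth Fano $n$-fold without a toric model. The obstruction is a log canonical place that carries a holomorphic form, and a parameter count on $4$-jets shows that no anticanonical divisor is singular enough to avoid it.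
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. A \emph{pair} $(X,D)$ consists of a normal projective variety $X$ and a \emph{boundary} $D$, that is, an effective $\mathbb{Q}$-divisor with coefficients in $[0,1]$, such that $K_X+D$ is $\mathbb{Q}$-Cartier. Two pairs are \emph{crepant birationally isomorphic}, written $(X,D)\simeq_{\mathrm{cbir}}(Y,D_Y)$, if there are a birational map $\phi\colon X\dashrightarrow Y$ and a common resolution $\pi_X\colon W\to X$, $\pi_Y\colon W\to Y$ with $\pi_Y=\phi\circ\pi_X$ such that
\[
\pi_X^*(K_X+D)=\pi_Y^*(K_Y+D_Y).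
\]
Here $K_X$ and $K_Y$ are the divisors of one rational top form on the common function field, and the equality is one of $\mathbb{Q}$-divisors on $W$. A projective variety $X$ of dimension $n$ \emph{admits a toric model} if there is a boundary $D$ on $X$ with $(X,D)\simeq_{\mathrm{cbir}}(\mathbb{P}^n,H_0+\dots+H_n)$, where the $H_i$ are the coordinate hyperplanes.

The definition is best read in terms of the torus-invariant form
\[
\omega_0=\frac{dx_1}{x_1}\wedge\dots\wedge\frac{dx_n}{x_n},\qquad \operatorname{div}\omega_0=-(H_0+\dots+H_n),
\]
written in the chart $x_0=1$. If we compute both canonical divisors with $\omega_0$, the right side of the defining equality is $0$, and the equality says that $D=-\operatorname{div}(\phi^*\omega_0)$. So a toric model of $X$ is a birational map $\phi\colon X\dashrightarrow\mathbb{P}^n$ such that $\phi^*\omega_0$ has no zeros and at most simple poles on $X$. This is rationality together with a volume form. A smooth projective toric variety has a toric model, because $\omega_0$ has simple poles exactly along its toric boundary. The blow-up of $\mathbb{P}^2$ at smooth points of the coordinate triangle also has one: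 at such a point the pole of $\omega_0$ cancels the zero that a $2$-form acquires along the exceptional curve. A toric model produces an effective anticanonical divisor, so Fano varieties are the first place to ask how far rationality is from the existence of a toric model.

A \emph{deformation family of smooth Fano $n$-folds} is a smooth projective morphism $\mathcal{X}\to T$ onto an irreducible variety, all of whose fibers $X_t$ are smooth Fano $n$-folds, and which is \emph{locally complete}: for every $t\in T$ the Kodaira--Spencer map $T_tT\to H^1(X_t,T_{X_t})$ is surjective. Local completeness ensures that the members of the family are not special among their own small deformations. A property holds for the \emph{general member} if it holds for all $t$ in a dense Zariski open subset of $T$. Loginov, Moraga and Vasilkov proved that a rational smooth Fano threefold that is general in its deformation family admits a toric model \cite{LMV}. Generality is needed: some special members of families of rational smooth Fano threefolds have no toric model, for example $\mathbb{P}^1\times S$ with $S$ a suitable special smooth del Pezzo surface of degree one. The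 following question comes from \cite{LMV}.

\begin{quote}
Do there exist an integer $n\ge4$, a deformation family $\mathcal{X}\to T$ of smooth Fano $n$-folds and a dense Zariski open subset $U\subseteq T$ such that, for every $t\in U$, the fiber $X_t$ is rational and admits no toric model?
\end{quote}

The threefold theorem suggests that the answer is no. There is a reason for doubt: a rational variety has a great many birational maps to $\mathbb{P}^n$, but the polar divisor of $\phi^*\omega_0$ has to lie in the linear system $|-K_X|$, which may be small. We show that the answer is yes, with examples in every dimension $n\ge4$.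

Let $P=\mathbb{P}^1\times\mathbb{P}^n$ with coordinates $[u:v]$ and $[x_0:\dots:x_n]$, and let $\mathcal{V}=H^0(P,\mathcal{O}(1,n))$. An element of $\mathcal{V}$ is a polynomial $s=uA+vB$ with $A,B$ forms of degree $n$ in $x_0,\dots,x_n$. Put $X_s=\{s=0\}\subset P$, let $T\subset\mathcal{V}$ be the set of nonzero $s$ with $X_s$ smooth, and let $\mathcal{X}=\{(s,p)\in T\times P: s(p)=0\}\to T$ be the universal family. The general member is the blow-up of $\mathbb{P}^n$ along the complete intersection of two general hypersurfaces of degree $n$ (Proposition~\ref{prop:family}).

\begin{theorem}\label{thm:A}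
Let $n\ge4$. Then $\mathcal{X}\to T$ is a deformation family of smooth Fano $n$-folds, all of whose members are rational, and there is a dense Zariski open subset $U\subset T$ such that $X_s$ admits no toric model for any $s\in U$.
\end{theorem}

The theorem follows from a stronger statement. A \emph{log canonical place} of $(X,D)$ is a prime divisor $E$ over $X$ with discrepancy $a(E;X,D)=-1$; these notions are recalled in Section~\ref{sec:places}.

\begin{theorem}\label{thm:B}
Let $n\ge4$. The set $U$ in Theorem~\ref{thm:A} can be chosen with the following property. Let $s\in U$ and $X=X_s$. For every $D\in|-K_X|$ there is a prime divisor $E$ over $X$ with $a(E;X,D)=-1$ such that a smooth projective model $\widetilde{E}$ of $E$ has $H^0(\widetilde{E},\Omega^k)\neq0$ for $k=n-1$ or $k=n-2$. Consequently $(X,D)$ is not crepant birationally isomorphic to any pair all of whose log canonical places are rationally connected.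
\end{theorem}

Within this series of families the bound $n\ge4$ is sharp.

\begin{theorem}\label{thm:sharp}
Let $n\ge1$. The general divisor of bidegree $(1,n)$ in $\mathbb{P}^1\times\mathbb{P}^n$ is a rational smooth Fano variety, and it admits a toric model if and only if $n\le3$.
\end{theorem}

By the theorem of \cite{LMV}, four is the smallest dimension $\ge3$ in which a family as in the question exists.

The proof has three steps. First, every log canonical place of a pair with a toric model is a rational variety (Section~\ref{sec:places}). Second, $|-K_X|$ is cut out by the forms of bidegree $(1,1)$, and each $D\in|-K_X|$ comes with a Calabi--Yau variety: $D$ itself, or the intersection $S$ of two parts of $D$ (Section~\ref{sec:family}). If this variety has canonical singularities, its volume form survives on a resolution and yields a log canonical place that is not rational (Section~\ref{sec:reduction}). Third, for general $X$ \emph{all} these Calabi--Yau varieties are canonical. This is a parameter count: the pairs consisting of a divisor $D$ and a point on it depend on a number of parameters linear in $n$, while a non-canonical point imposes more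 conditions than that once $n\ge4$ (Sections~\ref{sec:count}--\ref{sec:rankone}). For $n=4$ the margin is small, and the count needs a criterion for canonicity that reads the equation up to order four.

\section{Log canonical places}\label{sec:places}

Let $X$ be a normal variety. A \emph{prime divisor over $X$} is a prime divisor $E$ on a normal variety $W$ with a proper birational morphism $\pi\colon W\to X$; two of them are identified if they define the same valuation $\operatorname{ord}_E$ of $\mathbb{C}(X)$. The image $\pi(E)$ is the \emph{center} of $E$ on $X$. The function field of $E$ is the residue field of the valuation, so $E$ is well defined up to birational equivalence; we call $E$ rational or rationally connected if a smooth projective model $\widetilde{E}$ is. If $D$ is any $\mathbb{Q}$-divisor with $K_X+D$ $\mathbb{Q}$-Cartier, the \emph{discrepancies} $a(E;X,D)$ are defined by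
\[
K_W=\pi^*(K_X+D)+\sum_E a(E;X,D)\,E ,
\]
where $K_W$ and $K_X$ are divisors of the same rational top form. The number $a(E;X,D)$ does not depend on $W$, and for $E\subset X$ it is minus the coefficient of $E$ in $D$. The variety $X$ is \emph{canonical} if $K_X$ is $\mathbb{Q}$-Cartier and $a(E;X,0)\ge0$ for all $E$ over $X$; we say that a scheme is \emph{canonical at $p$} if a neighborhood of $p$ is normal and canonical. We use the following facts.
\begin{itemize}
\item[(D1)] If $(X,D)\simeq_{\mathrm{cbir}}(Y,D_Y)$, then $a(E;X,D)=a(E;Y,D_Y)$ for all $E$: pull the defining equality back to a resolution on which $E$ appears.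
\item[(D2)] If $D=-\operatorname{div}\omega$ for a rational top form $\omega$, then $a(E;X,D)=\operatorname{ord}_E\omega$. The log canonical places are then the divisors along which $\omega$ has a simple pole.
\item[(D3)] If $\Theta$ is a $\mathbb{Q}$-Cartier divisor, then $a(E;X,D+\Theta)=a(E;X,D)-\operatorname{ord}_E\Theta$.
\item[(D4)] If $X$ is smooth, then $a(E;X,0)$ is a nonnegative integer. If $X$ is smooth and $D$ is reduced with simple normal crossings near the generic point of the center of $E$, then $a(E;X,D)\ge-1$.
\item[(D5)] For smooth projective varieties, $h^0(\Omega^k)$ is a birational invariant, and it vanishes for $k\ge1$ if the variety is rationally connected, in particular if it is rational.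
\end{itemize}

On a smooth projective toric variety $Y$, the toric boundary $\Delta$ is the sum of the torus-invariant prime divisors. It has simple normal crossings, $\operatorname{div}\omega_0=-\Delta$, and each component of $\Delta$ is a toric variety, hence rational. A nonempty intersection of $c$ components of $\Delta$ is an irreducible invariant subvariety of codimension $c$, called a \emph{stratum}, and the blow-up of a stratum is again a smooth projective toric variety.

\begin{lemma}\label{lem:toric}
Let $Y$ be a smooth projective toric variety with toric boundary $\Delta$. Every log canonical place $E$ of $(Y,\Delta)$ is rational.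
\end{lemma}

\begin{proof}
We show that the center of $E$ is a stratum, blow it up, and repeat until $E$ appears. Let $C$ be the center of $E$ on $Y$, with generic point $\eta$ and codimension $c$, and let $t_1,\dots,t_k$ be local equations at $\eta$ of the components of $\Delta$ that contain $C$. They are part of a regular system of parameters of $\mathcal{O}_{Y,\eta}$. Suppose $k<c$. Then there is a further parameter $t_{k+1}\in\mathfrak{m}_\eta$, and $\Delta+\{t_{k+1}=0\}$ is reduced with simple normal crossings near $\eta$. By (D3) and (D4), $a(E;Y,\Delta)\ge-1+\operatorname{ord}_E(t_{k+1})\ge0$, a contradiction. Hence $k=c$ and $C$ is a stratum.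

If $c=1$, then $E=C$ is a component of $\Delta$, and we are done. Otherwise let $\pi\colon Y_1\to Y$ be the blow-up of $C$, with exceptional divisor $\Phi$ and toric boundary $\Delta_1$. By (D2), $a(E;Y_1,\Delta_1)=\operatorname{ord}_E\omega_0=a(E;Y,\Delta)=-1$, so $E$ is a log canonical place of $(Y_1,\Delta_1)$. From $K_{Y_1}=\pi^*K_Y+(c-1)\Phi$ and (D3) we get
\[
a(E;Y,0)=a(E;Y_1,-(c-1)\Phi)=a(E;Y_1,0)+(c-1)\operatorname{ord}_E\Phi>a(E;Y_1,0),
\]
because the center of $E$ on $Y_1$ lies in $\pi^{-1}(C)=\Phi$. These numbers are nonnegative integers by (D4), so after finitely many blow-ups we reach the case $c=1$.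
\end{proof}

\begin{corollary}\label{cor:obstruction}
Let $X$ be a smooth projective variety of dimension $n$ and let $(X,D)\simeq_{\mathrm{cbir}}(\mathbb{P}^n,H_0+\dots+H_n)$. Then $D\in|-K_X|$, and every log canonical place of $(X,D)$ is rational.
\end{corollary}

\begin{proof}
Take $K_{\mathbb{P}^n}=\operatorname{div}\omega_0$ and $K_X=\operatorname{div}(\phi^*\omega_0)$. Then $\pi_X^*(K_X+D)=0$, and pushing forward gives $D=-\operatorname{div}(\phi^*\omega_0)$, an effective integral divisor linearly equivalent to $-K_X$. The second claim follows from (D1) and Lemma~\ref{lem:toric}.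
\end{proof}

\section{Divisors of bidegree $(1,n)$ and their anticanonical systems}\label{sec:family}

\begin{proposition}\label{prop:family}
Let $n\ge2$. Then $\mathcal{X}\to T$ is a deformation family of smooth Fano $n$-folds. For $s=uA+vB\in T$ and $X=X_s$:
\begin{itemize}
\item[(1)] $A$ and $B$ are coprime, and $X\to\mathbb{P}^n$ is the blow-up of the complete intersection $\{A=B=0\}$; in particular $X$ is rational;
\item[(2)] $-K_X=\mathcal{O}(1,1)|_X$, and restriction $H^0(P,\mathcal{O}(1,1))\to H^0(X,-K_X)$ is an isomorphism.
\end{itemize}
\end{proposition}

\begin{proof}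
The set of $s$ for which $s$ and $ds$ vanish at some point of $P$ is closed, because $P$ is proper, and it is not all of $\mathcal{V}$ by Bertini's theorem. Its complement $T$ is a nonempty open subset of a vector space, hence irreducible. The morphism $\mathcal{X}\to T$ is projective and flat with smooth fibers, hence smooth. Since $K_P=\mathcal{O}(-2,-n-1)$, adjunction gives $-K_X=\mathcal{O}(1,1)|_X$, which is ample.

All cohomology of $\mathcal{O}(-1,-n)$ vanishes by the K\"unneth formula, since $H^*(\mathbb{P}^1,\mathcal{O}(-1))=0$. Hence $h^0(\mathcal{O}_X)=1$, and $X$ is smooth and connected, so integral. If $A$ and $B$ had a nonconstant common factor $g$ (this includes $A=0$ or $B=0$), then $s=g\cdot(uA'+vB')$ would write $X$ as a sum of two nonzero effective divisors. So $A,B$ are coprime. Over the complement of $\{A=B=0\}$, the variety $X$ is the graph of $x\mapsto[-B(x):A(x)]$. Being irreducible, $X$ is the closure of this graph, which is the blow-up of the ideal $(A,B)$. This proves (1). The kernel and cokernel of the restriction map in (2) are contained in $H^0$ and $H^1$ of $\mathcal{O}(0,1-n)$, which vanish for $n\ge2$.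

It remains to prove local completeness. The Kodaira--Spencer map at $s$ is the composition
\[
T_sT=H^0(P,\mathcal{O}(1,n))\longrightarrow H^0(X,N_{X/P})\longrightarrow H^1(X,T_X)
\]
of restriction with the coboundary of $0\to T_X\to T_P|_X\to N_{X/P}\to0$. The first map is onto because $H^1(P,\mathcal{O}_P)=0$. The second is onto if $H^1(X,T_P|_X)=0$. By the sequence $0\to T_P(-1,-n)\to T_P\to T_P|_X\to0$ it suffices that $H^1(P,T_P)=0$, which holds for a product of projective spaces, and that $H^2(P,T_P(-1,-n))=0$. Now
\[
T_P(-1,-n)=\mathcal{O}(1,-n)\oplus\bigl(\mathcal{O}(-1)\boxtimes T_{\mathbb{P}^n}(-n)\bigr),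
\]
and both summands have no cohomology, since $H^*(\mathbb{P}^n,\mathcal{O}(-n))=0$ and $H^*(\mathbb{P}^1,\mathcal{O}(-1))=0$.
\end{proof}

Thus $\dim|-K_X|=2n+1$, and every $D\in|-K_X|$ is cut out by a nonzero form $\sigma=u\ell+vm$ with $\ell,m$ linear forms on $\mathbb{P}^n$. As a tensor in $\mathbb{C}^2\otimes\mathbb{C}^{n+1}$, the form $\sigma$ has rank two or one.

\emph{Rank two: $\ell,m$ are independent.} Let $L=\{\ell=m=0\}\cong\mathbb{P}^{n-2}$ and $G_\sigma=\{\sigma=0\}\subset P$. The projection $G_\sigma\to\mathbb{P}^1$ is a $\mathbb{P}^{n-1}$-bundle, so $G_\sigma$ is smooth and irreducible of dimension $n$. The projection to $\mathbb{P}^n$ is the blow-up of $L$, with exceptional divisor $\mathbb{P}^1\times L$. The scheme $D=X\cap G_\sigma$ is a divisor on $X$ and also on $G_\sigma$. The second view is the useful one: it fixes the ambient variety and lets the equation $s$ vary in a vector space.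

\emph{Rank one: $\sigma=(\alpha u+\beta v)\,\ell$ with $\ell\ne0$.} Let $o=[u_0:v_0]$ be the zero of $\alpha u+\beta v$. Then $D=F+M$, where $F=X\cap(\{o\}\times\mathbb{P}^n)$ and $M=X\cap(\mathbb{P}^1\times\{\ell=0\})$. The scheme $F\cap M$ is
\[
S_{o,\ell}=\{u_0A+v_0B=0\}\subset\{\ell=0\}\cong\mathbb{P}^{n-1},
\]
a hyperplane section of a member of the pencil spanned by $A$ and $B$.

The case of surfaces shows both the obstruction and the way around it.

\begin{example}\label{ex:n2}
Let $n=2$ and let $A,B$ be general conics, meeting in four distinct points $p_1,\dots,p_4$. No three of these are collinear, since a line through three of them would be a common component of $A$ and $B$. The surface $X$ is the blow-up $\pi\colon X\to\mathbb{P}^2$ of the four points, and $|-K_X|$ has dimension $5$. A general $D$ is smooth by Bertini's theorem, connected, and has $K_D\sim0$; it is an elliptic curve. It is also a log canonical place of $(X,D)$, so this $D$ gives no toric model, by Corollary~\ref{cor:obstruction}. To find one, we must degenerate $D$ until no elliptic curve is left. Let $\Delta$ be the triangle formed by the lines $p_1p_2$, $p_3p_4$ and a general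 third line, and let $D$ be its strict transform. Each $p_i$ is a smooth point of $\Delta$, because no three of the points are collinear. So the exceptional curves have discrepancy $1-1=0$ and $K_X+D=\pi^*(K_{\mathbb{P}^2}+\Delta)$. Since $(\mathbb{P}^2,\Delta)$ is projectively equivalent to $(\mathbb{P}^2,H_0+H_1+H_2)$, the surface $X$ admits a toric model. The conics through $p_1,\dots,p_4$ are exactly the members of the pencil, so this $D$ has rank one: $F$ is the line pair, $M$ is the third line, and $S_{o,\ell}$ consists of two points.
\end{example}

In general $S_{o,\ell}$ is a hypersurface of degree $n$ in $\mathbb{P}^{n-1}$: two points for $n=2$, a plane cubic for $n=3$, a quartic surface for $n=4$. Only for $n\ge3$ can it carry a form of positive degree.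

\begin{proof}[Proof of Theorem~\ref{thm:sharp}, given Theorem~\ref{thm:A}]
For $n=1$, a smooth divisor of bidegree $(1,1)$ in $\mathbb{P}^1\times\mathbb{P}^1$ is isomorphic to $\mathbb{P}^1$, which is rational, Fano and its own toric model. For $n\ge2$ every smooth member is rational and Fano by Proposition~\ref{prop:family}. The case $n=2$ is Example~\ref{ex:n2}. For $n=3$, $\mathcal{X}\to T$ is a deformation family of rational smooth Fano threefolds, so the general member admits a toric model by the theorem of \cite{LMV}. For $n\ge4$ it does not, by Theorem~\ref{thm:A}, since two dense open subsets of $T$ meet.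
\end{proof}

\section{Reduction to canonical singularities}\label{sec:reduction}

The argument that excluded the elliptic curve in Example~\ref{ex:n2} excludes a smooth anticanonical divisor in any dimension. The difficulty is that we must treat all $D\in|-K_X|$, and some are singular. What the argument needs is that the volume form of the Calabi--Yau variety stays regular on a resolution, which is the definition of canonical singularities. The technical heart of the paper is therefore the following statement.

\begin{proposition}\label{prop:main}
Let $n\ge4$. There is a proper closed subset $Z\subset\mathcal{V}$ such that for $s\notin Z$: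
\begin{itemize}
\item[(I)] for every $\sigma$ of rank two, $\{s=0\}\cap G_\sigma$ is a divisor on $G_\sigma$ that is canonical at every point;
\item[(II)] for every $o\in\mathbb{P}^1$ and every $\ell\ne0$, the scheme $S_{o,\ell}$ is a divisor on $\{\ell=0\}$ that is canonical at every point.
\end{itemize}
\end{proposition}

\begin{proof}[Proof of Theorems~\ref{thm:A} and~\ref{thm:B}, given Proposition~\ref{prop:main}]
Put $U=T\setminus Z$, a dense open subset of $T$. Let $s\in U$, $X=X_s$, and let $D\in|-K_X|$ be cut out by $\sigma$. We use the following remark: if $Y$ is a projective variety with canonical singularities and $K_Y\sim0$, and $\mu\colon\widetilde{Y}\to Y$ is a resolution, then $K_{\widetilde{Y}}=\mu^*K_Y+\sum a_iE_i$ with integers $a_i\ge0$, so $h^0(K_{\widetilde{Y}})\ge1$.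

Suppose $\sigma$ has rank two. Then $D$ is an ample divisor on the smooth irreducible projective variety $G_\sigma$ of dimension $\ge2$, so it is connected. By (I) it is normal, hence integral. So $E=D$ is a prime divisor on $X$ with $a(E;X,D)=-1$. Adjunction gives $K_D\sim(K_X+D)|_D\sim0$, and the remark gives a nonzero form of degree $k=\dim D=n-1$ on $\widetilde{E}$.

Suppose $\sigma$ has rank one, $D=F+M$ and $S=S_{o,\ell}$. The components of $D$ are of no use now, and we look at the divisor over their intersection. By (II), $S$ is a normal hypersurface of degree $n$ in $\mathbb{P}^{n-1}$ of dimension $n-2\ge2$. It is connected, hence integral, and $K_S\sim0$ by adjunction. So $h^0(K_{\widetilde{S}})\ge1$. Near a general point of $S$, local equations of $F$ and $M$ generate the ideal of the smooth codimension-two subvariety $S$ of the smooth variety $X$. They are therefore part of a regular system of parameters, and $F$, $M$ both have multiplicity one along $S$. Let $E$ be the exceptional divisor of the blow-up of $S$ near its generic point. Then $a(E;X,F+M)=1-1-1=-1$, and $E$ is a $\mathbb{P}^1$-bundle over an open subset of $S$, so it is birational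 to $\widetilde{S}\times\mathbb{P}^1$. Pulling back the top form of $\widetilde{S}$ and using (D5), we get $h^0(\widetilde{E},\Omega^{n-2})\ge1$.

In both cases $k\ge1$, so $E$ is not rationally connected by (D5). By (D1), $E$ is a log canonical place of every pair crepant birationally isomorphic to $(X,D)$. This proves Theorem~\ref{thm:B}. Theorem~\ref{thm:A} follows from Proposition~\ref{prop:family}, Corollary~\ref{cor:obstruction} and Theorem~\ref{thm:B}.
\end{proof}

Generality of $s$ enters only through Proposition~\ref{prop:main}, which occupies the rest of the paper.

\section{The counting principle}\label{sec:count}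

The group $\Gamma=GL_2\times GL_{n+1}$ acts on $P$, and on bihomogeneous polynomials by $(\gamma s)(p)=s(\gamma^{-1}p)$, so that $\{\gamma s=0\}=\gamma\{s=0\}$ and $G_{\gamma\sigma}=\gamma G_\sigma$. The configurations we have to inspect, such as a form $\sigma$ and a point of $G_\sigma$, fall into finitely many $\Gamma$-orbits. So it is enough to compute at one base point of each orbit, in fixed coordinates. The next lemma makes this precise. It does not require the bad set to be invariant under the stabilizer of the base point, which spares us from checking that our conditions on jets are independent of coordinates.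

\begin{lemma}\label{lem:count}
Let $R$ be a variety with a transitive action of $\Gamma$, let $r_0\in R$, and let $\mathcal{B}\subset\mathcal{V}$ be a constructible subset of codimension $>\dim R$. Then there is a proper closed subset $Z_R\subset\mathcal{V}$ such that for every $s\notin Z_R$ and every $r\in R$ there is $\gamma\in\Gamma$ with $\gamma r_0=r$ and $\gamma^{-1}s\notin\mathcal{B}$.
\end{lemma}

\begin{proof}
The orbit map $\pi\colon\Gamma\to R$, $\gamma\mapsto\gamma r_0$, is surjective, and $R$ is irreducible because $\Gamma$ is. Let $\Sigma\subset\Gamma$ be the closure of a closed point of the generic fiber of $\pi$. Its function field is finite over $\mathbb{C}(R)$, so $\dim\Sigma=\dim R$, and $\pi(\Sigma)$ contains a nonempty open set $R^\circ$. The translates of $R^\circ$ cover $R$, so finitely many do, say $\gamma_1R^\circ,\dots,\gamma_NR^\circ$. Put $\Sigma'=\bigcup_j\gamma_j\Sigma$; then $\pi(\Sigma')=R$ and $\dim\Sigma'=\dim R$. Let $Z_R$ be the closure of the image of the action map $\Sigma'\times\mathcal{B}\to\mathcal{V}$. Its dimension is at most $\dim R+\dim\mathcal{B}<\dim\mathcal{V}$. Given $s\notin Z_R$ and $r\in R$, choose $\gamma\in\Sigma'$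 with $\gamma r_0=r$. Then $\gamma^{-1}s\in\mathcal{B}$ would give $s\in Z_R$.
\end{proof}

In the applications $\mathcal{B}$ is chosen so that every $s\notin\mathcal{B}$ has some geometric property at the configuration $r_0$. The automorphism $\gamma$ carries the equation $\gamma^{-1}s$ and the configuration $r_0$ to $s$ and $r$. So every $s\notin Z_R$ has the property at every $r\in R$.

For part (I) of Proposition~\ref{prop:main} the configurations are the pairs $([\sigma],p)$ with $\sigma$ of rank two and $p\in G_\sigma$. Let $R_e$ be the set of those with $p$ on the exceptional divisor $\mathbb{P}^1\times L$, and $R_0$ the set of the others. Then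
\[
\dim R_0=(2n+1)+n=3n+1,\qquad \dim R_e=(2n+1)+(n-1)=3n .
\]
Each is one orbit. Indeed, choose coordinates on $\mathbb{P}^1$ such that $p=([1:0],x)$. Then $\sigma(p)=0$ reads $\ell(x)=0$. If $x\notin L$, then $m(x)\neq0$, and we can choose coordinates on $\mathbb{P}^n$ with $m=x_0$, $\ell=x_1$ and $x=[1:0:\dots:0]$. If $x\in L$, we can choose them with $\ell=x_1$, $m=x_2$ and $x=[1:0:\dots:0]$. These normal forms are the base points of $R_0$ and $R_e$.

\begin{example}[Triple points]\label{ex:triple}
At the base point of $R_0$ we have $\sigma=ux_1+vx_0$. In the chart $u=x_0=1$ the variety $G_\sigma$ is given by $v=-x_1$, with coordinates $x=(x_1,\dots,x_n)$ centered at $p$, and the equation of $D$ is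
\begin{equation}\label{eq:R0}
f=A(1,x)-x_1B(1,x).
\end{equation}
Taking $B=0$, we see that every polynomial of degree $\le n$ occurs as $f$. Let $n\geq 2$ and let $\mathcal{B}$ be the linear subspace of those $s$ for which $f$ vanishes to order $\ge3$ at $p$. Its codimension is $1+n+\binom{n+1}{2}$, to be compared with $\dim R_0=3n+1$:
\[
\begin{array}{c|ccc}
n & 2 & 3 & 4\\ \hline
1+n+\binom{n+1}{2} & 6 & 10 & 15\\
3n+1 & 7 & 10 & 13
\end{array}
\]
For $n=4$, Lemma~\ref{lem:count} shows that on a general $X$ no anticanonical divisor of rank two has a triple point off the exceptional divisor of $G_\sigma$. For $n=3$ the count fails by one, and this matters: an ordinary triple point of a surface in a threefold is not canonical, since its blow-up has discrepancy $2-3=-1$.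
\end{example}

Double points cannot be excluded in this way, since a singular point at $p$ costs only $n+1$ conditions. We need to know which double points are canonical, by a test on finitely many Taylor coefficients whose failure has large codimension.

\section{Canonical double points, read from the $4$-jet}\label{sec:jets}

The plan is to cut the hypersurface down to a surface, recognize a Du Val singularity there, and lift the conclusion back. We recall three facts. A variety has \emph{rational singularities} if it is normal and $R^i\mu_*\mathcal{O}=0$ for $i>0$ for a resolution $\mu$.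
\begin{itemize}
\item[(S1)] Surface germs analytically isomorphic to $\{\xi\zeta+t^{k+1}=0\}$, $k\ge1$ (type $\mathsf{A}_k$), or to $\{\xi^2+y^2t+t^{k-1}=0\}$, $k\ge4$ (type $\mathsf{D}_k$), are Du Val singularities; they are canonical and rational. If $h(y,t)$ has multiplicity three, its cubic part is not the cube of a linear form, and $\{\xi^2+h(y,t)=0\}$ has an isolated singularity, then this singularity is of type $\mathsf{D}_k$ for some $k$. See \cite[\S4.2]{KM}.
\item[(S2)] If an effective Cartier divisor on a scheme $W$ of finite type over $\mathbb{C}$ has a rational singularity at $p$, then so has $W$ \cite{Elkik}.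
\item[(S3)] A rational Gorenstein singularity is canonical \cite[5.24]{KM}.
\end{itemize}

For a power series $f$ we write $f=f_0+f_1+f_2+\cdots$ with $f_k$ homogeneous of degree $k$, and $K$ for the kernel of the quadratic form $f_2$, that is, the radical of the associated bilinear form. The symbol $O(k)$ stands for terms of order $\ge k$.

\begin{lemma}\label{lem:surface}
Let $f$ be a convergent power series in three variables $x,y,t$ with $f_0=0$, $f_1=0$.
\begin{itemize}
\item[(1)] Let $f_2=xy+c_2t^2$, and write $f_3\equiv c_3t^3+(q_1x+q_2y)t^2$ modulo $(x,y)^2$ and $f_4\equiv c_4t^4$ modulo $(x,y)$. Then $f=\xi\zeta+h(t)$ in suitable analytic coordinates $(\xi,\zeta,t)$, where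
\[
h(t)=c_2t^2+c_3t^3+(c_4-q_1q_2)\,t^4+O(5).
\]
If $h\neq0$, in particular if the singularity is isolated, then $\{f=0\}$ is of type $\mathsf{A}_k$ for some $k$.
\item[(2)] Let $f_2=x^2$, so that $K=\{x=0\}$. If the binary cubic $f_3|_K$ is neither zero nor a cube and the singularity is isolated, then $\{f=0\}$ is of type $\mathsf{D}_k$ for some $k$. If $f_3|_K$ has three distinct linear factors, then the singularity is isolated.
\end{itemize}
\end{lemma}

\begin{proof}
(1) The derivatives $f_x$ and $f_y$ have linear parts $y$ and $x$. By the implicit function theorem, $f_x=f_y=0$ has a unique solution $x=x(t)$, $y=y(t)$, and both series are $O(2)$. Substituting into $f_x$ and $f_y$ gives $y(t)=-q_1t^2+O(3)$ and $x(t)=-q_2t^2+O(3)$. Put $h(t)=f(x(t),y(t),t)$. The term $xy$ contributes $q_1q_2t^4$, the term $(q_1x+q_2y)t^2$ contributes $-2q_1q_2t^4$, the cubic terms in $(x,y)^2$ and the quartic terms in $(x,y)$ are $O(5)$, and the formula for $h$ follows. Let $x'=x-x(t)$, $y'=y-y(t)$. The series $f-h$ vanishes along $x'=y'=0$ together with its $x'$- and $y'$-derivatives, so $f-h=ax'^2+bx'y'+cy'^2$ with $a(0)=c(0)=0$ and $b(0)=1$. By the implicit function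 theorem there is a series $\theta$ with $\theta(0)=0$ and $\theta(b-a\theta)=c$. Then $f-h=\xi\zeta$ for $\xi=x'+\theta y'$ and $\zeta=ax'+(b-a\theta)y'$, whose linear parts are $x$ and $y$. If $h=0$, the surface is singular along $\xi=\zeta=0$. If $h\ne0$, then $h$ is $t^{k+1}$ times a unit with $k\ge1$, and absorbing a root of the unit into $t$ gives type $\mathsf{A}_k$.

(2) Solve $f_x=0$ for $x=x(y,t)=O(2)$ and put $h(y,t)=f(x(y,t),y,t)=f_3(0,y,t)+O(4)$. With $x'=x-x(y,t)$, the series $f-h$ is $x'^2$ times a unit, so $f=\xi^2+h(y,t)$, and the first claim is (S1). If the cubic part $h_3=f_3|_K$ has three distinct factors, its two partial derivatives have no common zero except the origin. They are the initial forms of $h_y$ and $h_t$, so the curves $h_y=0$ and $h_t=0$ have no common tangent and meet only at the origin.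
\end{proof}

Now let $Y$ be a smooth variety of dimension $N\ge3$, let $p\in Y$, and fix local parameters at $p$. For a regular function $f$ near $p$, the Taylor coefficients $f_k$ are forms on $\mathbb{C}^N=T_pY$, and the \emph{$4$-jet} $f_0+\dots+f_4$ lies in $\mathcal{J}(N)=\bigoplus_{k\le4}\operatorname{Sym}^k(\mathbb{C}^N)^*$. The coefficient $c_4-q_1q_2$ has the following analogue. Suppose that $\operatorname{rk}f_2=2$ and $f_3|_K=0$. Write $f_2=xy$ with independent linear forms $x,y$, so that $K=\{x=y=0\}$, and $f_3=xQ_1+yQ_2$ with quadrics $Q_1,Q_2$. Put
\[
g_4=(f_4-Q_1Q_2)|_K .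
\]
This quartic on $K$ depends only on the jet. For fixed $x,y$ the quadrics are unique up to $(Q_1+cy,\,Q_2-cx)$ with $c$ linear, which does not change $Q_i|_K$; and $x,y$ are unique up to order and the rescaling $(\tau x,\tau^{-1}y)$, which does not change $Q_1Q_2$.

\begin{definition}\label{def:bad}
A jet $f\in\mathcal{J}(N)$ is \emph{bad} if $f_0=0$, $f_1=0$ and one of the following holds:
\begin{itemize}
\item[(B1)] $f_2=0$;
\item[(B2)] $\operatorname{rk}f_2=1$ and $f_3|_K$ is not squarefree, that is, $f_3|_K=a^2b$ with linear forms $a,b$ on $K$, possibly zero;
\item[(B3)] $\operatorname{rk}f_2=2$, $f_3|_K=0$ and $g_4=0$.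
\end{itemize}
Otherwise $f$ is \emph{good}.
\end{definition}

\begin{lemma}\label{lem:good}
If the $4$-jet of $f$ at $p$ is good, then $W=\{f=0\}$ either does not contain $p$ or is a divisor on $Y$ that is canonical at $p$.
\end{lemma}

\begin{proof}
If $f_0\neq0$ then $p\notin W$, and if $f_0=0$, $f_1\ne0$ then $W$ is smooth at $p$. Assume $f_0=0$, $f_1=0$. A three-dimensional subspace $\Pi\subset\mathbb{C}^N$ is cut out by $N-3$ linear forms; the corresponding combinations of the local parameters cut out a smooth threefold germ $Y'\subset Y$, and the Taylor series of $f|_{Y'}$ is the restriction to $\Pi$ of that of $f$. We choose $\Pi$ so that $W\cap Y'$ is Du Val.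

If $\operatorname{rk}f_2\ge3$, diagonalize $f_2$ and let $\Pi$ be spanned by three basis vectors on which $f_2$ is nonzero. Then $f_2|_\Pi$ has rank $3$, and Lemma~\ref{lem:surface}(1) applies with $c_2\ne0$.

If $\operatorname{rk}f_2=2$, write $f_2=xy$, complete $x,y$ to coordinates $(x,y,z)$ with $z=(z_1,\dots,z_{N-2})$, and let $\Pi=\{(x,y,tz^0)\}$ for a vector $z^0\in K$. In the notation of Lemma~\ref{lem:surface}(1), $c_2=0$ and $c_3=f_3(z^0)$. If $f_3|_K\ne0$, choose $z^0$ with $c_3\ne0$. If $f_3|_K=0$, then $q_i=Q_i(z^0)$ and $c_4-q_1q_2=g_4(z^0)$; since $f$ is good, we can choose $z^0$ with $g_4(z^0)\neq0$. In both cases $h\ne0$.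

If $\operatorname{rk}f_2=1$, then $\psi=f_3|_K$ is a nonzero squarefree cubic on $K$, and $\dim K=N-1\ge2$. Choose coordinates $(z_1,z')$ on $K$ in which $\psi$ is monic of degree three in $z_1$. By Gauss's lemma $\psi$ is squarefree in $\mathbb{C}(z')[z_1]$, so its discriminant is a nonzero polynomial in $z'$. Take a nonzero $z'_0$ at which the discriminant does not vanish. On the plane spanned by $(1,0)$ and $(0,z'_0)$ the cubic $\psi$ has three distinct factors. Let $\Pi$ be spanned by this plane and a vector outside $K$. Lemma~\ref{lem:surface}(2) applies.

So $W\cap Y'$ has a rational singularity at $p$ by (S1). Let $Y=Y_0\supset Y_1\supset\dots\supset Y_{N-3}=Y'$ be the smooth germs obtained by imposing the linear equations one at a time, and put $W_i=W\cap Y_i$. Since $f|_{Y'}\neq0$, each $W_i$ is a hypersurface in $Y_i$, hence Cohen--Macaulay of dimension $N-i-1$. The equation of $W_{i+1}$ in $W_i$ lowers the dimension, so it is a nonzerodivisor, and $W_{i+1}$ is a Cartier divisor on $W_i$. By (S2) and descending induction, $W=W_0$ has a rational singularity at $p$; in particular it is normal there. A hypersurface is Gorenstein, so $W$ is canonical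 at $p$ by (S3).
\end{proof}

We now measure the bad jets. They form a constructible set by Chevalley's theorem: (B2) says that $f_2=\lambda^2$ and $f_3=a^2b+\lambda Q$ for some linear $\lambda\ne0$, linear $a,b$ and a quadric $Q$, and (B3) says that $f_2=xy$, $f_3=xQ_1+yQ_2$, $f_4=Q_1Q_2+xC_1+yC_2$ for some independent $x,y$, quadrics $Q_i$ and cubics $C_i$. We shall also count inside a graded subspace $\mathcal{J}'=\bigoplus\mathcal{J}'_k$ of $\mathcal{J}(N)$, using three rules.
\begin{itemize}
\item[(R1)] Codimensions add when we impose conditions on $f_0,f_1,\dots,f_4$ in turn: if a constructible subset of a product projects into a set of codimension $\ge c$ and all its fibers have codimension $\ge c'$, then it has codimension $\ge c+c'$.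
\item[(R2)] For fixed $K$, the set of $f_k\in\mathcal{J}'_k$ with $f_k|_K$ in a constructible set of dimension $\le d$ has codimension $\ge\dim(\mathcal{J}'_k|_K)-d$, where $\mathcal{J}'_k|_K$ is the image of the restriction map. For a prescribed restriction, $d=0$.
\item[(R3)] On $\mathbb{C}^d$, the quadrics $\lambda^2$ of rank one form a set of dimension $d$ and codimension $\binom{d}{2}$, and the quadrics $xy$ of rank two form a set of dimension $2d-1$ and codimension $\binom{d-1}{2}$. Products $a^2b$ with $a,b$ in spaces of dimensions $d_1,d_2$ form a set of dimension $\le d_1+d_2-1$, because $(\tau a,\tau^{-2}b)$ gives the same product.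
\end{itemize}

\begin{lemma}\label{lem:codim}
In $\mathcal{J}(N)$ the jets of types \textup{(B1)}, \textup{(B2)}, \textup{(B3)} have codimension at least
\begin{align*}
c_1(N)&=1+N+\tbinom{N+1}{2},\\
c_2(N)&=1+N+\tbinom{N}{2}+\tbinom{N+1}{3}-(2N-3),\\
c_3(N)&=1+N+\tbinom{N-1}{2}+\tbinom{N}{3}+\tbinom{N+1}{4},
\end{align*}
respectively. For $N\ge4$ each $c_i(N)$ is at least $3N+3$.
\end{lemma}

\begin{proof}
The conditions $f_0=0$, $f_1=0$ give $1+N$, and the next term is the codimension of the condition on $f_2$. In (B2), $\dim K=N-1$, cubics on $K$ have dimension $\binom{N+1}{3}$, and the products $a^2b$ have dimension $\le2N-3$. In (B3), $\dim K=N-2$; the cubic $f_3|_K$ is prescribed in a space of dimension $\binom{N}{3}$, and for given $f_2,f_3$ the quartic $f_4|_K=Q_1Q_2|_K$ is prescribed in a space of dimension $\binom{N+1}{4}$. For $N=4$ the values are $15,16,17$, and $3N+3=15$. The increments $c_i(N+1)-c_i(N)$ are $N+2$, $N-1+\binom{N+1}{2}$ and $N+\binom{N}{2}+\binom{N+1}{3}$, all at least $3$.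
\end{proof}

\begin{remark}
The quartic term cannot be dropped from (B3). For $N=4$, the jets with $f_0=0$, $f_1=0$, $\operatorname{rk}f_2=2$ and $f_3|_K=0$ have codimension $1+4+3+4=12$, which is less than $\dim R_0=13$ for $n=4$. The count cannot exclude such points, so the criterion has to accept most of them.
\end{remark}

\section{Anticanonical divisors of rank two}\label{sec:ranktwo}

We prove part (I) of Proposition~\ref{prop:main}. At the base point $([\sigma],p)$ of $R_0$ or $R_e$, let $\mathcal{B}\subset\mathcal{V}$ be the set of $s$ such that the local equation $f$ of $s|_{G_\sigma}$ has a bad $4$-jet at $p$. By Lemmas~\ref{lem:count} and~\ref{lem:good} it suffices to show that $\operatorname{codim}\mathcal{B}>3n+1$ for $R_0$ and $\operatorname{codim}\mathcal{B}>3n$ for $R_e$. The zero jet is bad, so the case $s|_{G_\sigma}=0$ is excluded as well. The map from $\mathcal{V}$ to $4$-jets is linear, so $\operatorname{codim}\mathcal{B}$ is the codimension of the bad jets in its image.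

\subsection*{Points off the exceptional divisor}
By \eqref{eq:R0} and $n\ge4$, the image is all of $\mathcal{J}(n)$. Lemma~\ref{lem:codim} gives $\operatorname{codim}\mathcal{B}\ge3n+3>3n+1$.

\subsection*{Points on the exceptional divisor}
Here not all jets occur, because $s$ has degree one along the fibers $\mathbb{P}^1\times\{x\}$, $x\in L$, which lie in $G_\sigma$. At the base point $\sigma=ux_1+vx_2$. In the chart $u=x_0=1$ the variety $G_\sigma$ is given by $x_1=-vx_2$, with coordinates $v$, $w=x_2$ and $y=(x_3,\dots,x_n)$ centered at $p$, and
\[
f=A(1,-vw,w,y)+v\,B(1,-vw,w,y).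
\]
A monomial $x_1^ax_2^by^c$ of $A(1,x)$ contributes $\pm v^aw^{a+b}y^c$, and the same monomial of $B(1,x)$ contributes $\pm v^{a+1}w^{a+b}y^c$. So only monomials $v^iw^jy^c$ with $i\le j+1$ appear. Conversely, let $v^iw^jy^c$ have degree $\le4$. If $i\le j$, it comes from $x_1^ix_2^{j-i}y^c$ in $A$; if $i=j+1$, it comes from $x_1^jy^c$ in $B$. These monomials have degree $\le4\le n$. Hence the image is the graded subspace $\mathcal{J}'=\bigoplus_{k\le4}\mathcal{J}'_k$, where $\mathcal{J}'_k$ is spanned by the monomials of degree $k$ with $i\le j+1$.

Let $\Lambda$ be the span of $w$ and the coordinates $y$, of dimension $n-1$, and write the tangent space as $\mathbb{C}_v\oplus\Lambda^*$. Then $\mathcal{J}'_0$ and $\mathcal{J}'_1$ are full, so $f_0=0$, $f_1=0$ still cost $1+n$ conditions. Moreover,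
\begin{align*}
\mathcal{J}'_2&=v\Lambda\oplus\operatorname{Sym}^2\Lambda, & \dim\mathcal{J}'_2&=\tbinom{n+1}{2}-1,\\
\mathcal{J}'_3&=\operatorname{Sym}^3\Lambda\oplus v\operatorname{Sym}^2\Lambda\oplus\mathbb{C}v^2w, & \mathcal{J}'_4&\supset\operatorname{Sym}^4\Lambda\oplus v\operatorname{Sym}^3\Lambda .
\end{align*}
Write $f_2=v\lambda+q$ with $\lambda\in\Lambda$ and $q\in\operatorname{Sym}^2\Lambda$. If $\lambda=0$, then $\operatorname{rk}f_2=\operatorname{rk}q$ and $K=\mathbb{C}_v\oplus K'$ with $K'\subset\Lambda^*$ the kernel of $q$. If $\lambda\ne0$, take $\lambda$ as the first member of a basis of $\Lambda$ and write $q=\lambda\mu+q''$ with $\mu\in\Lambda$ and $q''$ a quadric in the other basis elements; then $f_2=\lambda(v+\mu)+q''$ has rank $2+\operatorname{rk}q''$. We must reach codimension $3n+1$ in each of the following cases.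

\emph{Type} (B1). The codimension is $1+n+\dim\mathcal{J}'_2=c_1(n)-1\ge3n+2$.

\emph{Type} (B2). Rank one forces $\lambda=0$ and $\operatorname{rk}q=1$, which has codimension $(n-1)+\binom{n-1}{2}=\binom{n}{2}$ in $\mathcal{J}'_2$. The sum $1+n+\binom{n}{2}$ exceeds $3n+1$ by $n(n-5)/2$, which suffices for $n\ge5$. For $n=4$ the sum is $11$, we need $13$, and the cubic condition must be used. Now $\dim K'=2$, and $f_3|_K$ ranges over
\[
\mathcal{C}=\operatorname{Sym}^3K'^*\oplus v\operatorname{Sym}^2K'^*\oplus\mathbb{C}v^2\bar{w},\qquad\bar{w}=w|_{K'},
\]
of dimension $\ge4+3=7$ (the form $\bar w$ may vanish). Let $a^2b\in\mathcal{C}$ with $a=a_0v+a'$, $b=b_0v+b'$ and $a',b'\in K'^*$. The products with $a_0=0$ form a set of dimension $\le2+3-1=4$. If $a_0\ne0$, the coefficient of $v^3$ gives $b_0=0$, and then the coefficient of $v^2$ gives $b'\in\mathbb{C}\bar{w}$. So $a^2b=\tilde{a}^2\bar{w}$ for a linear form $\tilde{a}$ on $K$, and these products form a set of dimension $\le3$. By (R2) the cubic condition has codimension $\ge7-4=3$, and the total is $\ge14$.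

\emph{Type} (B3) \emph{with $\lambda\ne0$.} Rank two forces $q''=0$, so $f_2=\lambda(v+\mu)$. These quadrics form a set of dimension $\le2(n-1)$, hence of codimension $\ge\binom{n+1}{2}-1-2(n-1)=\binom{n-1}{2}$ in $\mathcal{J}'_2$. The kernel $K=\{\lambda=0,\ v=-\mu\}$ projects injectively to $\Lambda^*$, so $\Lambda\to K^*$ is onto and $\operatorname{Sym}^k\Lambda\subset\mathcal{J}'_k$ restricts onto $\operatorname{Sym}^kK^*$ for $k=3,4$. All terms of $c_3(n)$ are recovered, and the codimension is $\ge c_3(n)\ge3n+3$.

\emph{Type} (B3) \emph{with $\lambda=0$.} Now $\operatorname{rk}q=2$, which has codimension $(n-1)+\binom{n-2}{2}$ in $\mathcal{J}'_2$, and $\dim K'=n-3$. The kernel contains the direction $\mathbb{C}_v$, in which few jets are available; this is the tight case. We have $\mathcal{J}'_k|_K\supset\operatorname{Sym}^kK'^*\oplus v\operatorname{Sym}^{k-1}K'^*$, of dimension $\binom{n-1}{3}+\binom{n-2}{2}$ for $k=3$ and $\binom{n}{4}+\binom{n-1}{3}$ for $k=4$. The total codimension is at least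
\[
2n+2\tbinom{n-2}{2}+2\tbinom{n-1}{3}+\tbinom{n}{4}.
\]
For $n=4$ this is $8+2+2+1=13=3n+1$. Passing from $n$ to $n+1$ raises the first two terms by $2+2(n-2)\ge3$ and does not lower the others, so the bound $3n+1$ holds for all $n\ge4$.

Part (I) therefore holds for $s\notin Z_{R_0}\cup Z_{R_e}$.

\section{Anticanonical divisors of rank one}\label{sec:rankone}

We prove part (II). Let $R'$ be the variety of triples $(o,[\ell],p)$ with $o\in\mathbb{P}^1$, $\ell$ a nonzero linear form on $\mathbb{P}^n$ and $p\in\{\ell=0\}$. The group $\Gamma$ acts transitively, and $\dim R'=1+n+(n-1)=2n$. At the base point $o=[1:0]$, $\ell=x_n$, $p=[1:0:\dots:0]$, the local equation of $S_{o,\ell}$ is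
\[
f=A(1,x_1,\dots,x_{n-1},0),
\]
and since $n\ge4$ all $4$-jets in $N=n-1$ variables occur.

\subsection*{The case $n\ge5$}
Here $N\ge4$, and the bad jets have codimension $\ge3N+3=3n>2n$ by Lemma~\ref{lem:codim}. By Lemmas~\ref{lem:count} and~\ref{lem:good}, part (II) holds for $s\notin Z_{R'}$.

\subsection*{The case $n=4$: quartic surfaces}
Now $N=3$ and $\dim R'=8$, while $c_2(3)=8$ and $c_3(3)=7$ are too small. The criterion of Lemma~\ref{lem:good} is too strict here: by Lemma~\ref{lem:surface}(1), a point of type (B3) on a surface is still Du Val as soon as it is isolated. So we separate the two issues. A local count removes the jets that Lemma~\ref{lem:surface} does not cover, and a global count removes non-isolated singularities.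

\emph{Local count.} Let $\mathcal{B}'\subset\mathcal{V}$ be the set of $s$ with $f_0=0$, $f_1=0$ and either $f_2=0$, or $\operatorname{rk}f_2=1$ and $f_3|_K$ zero or a cube. It is constructible, the second alternative being $f_2=\lambda^2$, $f_3=a^3+\lambda Q$ with $\lambda\ne0$. The first alternative has codimension $c_1(3)=10$. In the second, $\dim K=2$ and the cubes $a^3$ form a set of dimension $2$ in the $4$-dimensional space of binary cubics, so the codimension is $1+3+3+2=9$. Both numbers exceed $8$, and Lemma~\ref{lem:count} provides $Z_{R'}$. For $s\notin Z_{R'}$, every singular point of every $S_{o,\ell}$ has, in suitable coordinates, an equation with $\operatorname{rk}f_2\ge2$, or with $\operatorname{rk}f_2=1$ and $f_3|_K$ neither zero nor a cube.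

\emph{Global count.} Let $R''=\mathbb{P}^1\times(\mathbb{P}^4)^\vee$ be the variety of pairs $(o,[\ell])$, homogeneous of dimension $5$, with base point $o=[1:0]$, $\ell=x_4$. There $S_{o,\ell}$ is defined by $\varphi=A|_{x_4=0}$, and $s\mapsto\varphi$ maps $\mathcal{V}$ onto the $35$-dimensional space of quartic forms on $\mathbb{P}^3$. Write $\operatorname{Sing}\varphi$ for the locus in $\mathbb{P}^3$ where $\varphi$ and $d\varphi$ vanish. We cover the quartics with $\dim\operatorname{Sing}\varphi>0$ by two constructible sets of codimension $\ge6$.

Let $\mathcal{Q}_1$ be the set of $\varphi$ such that $\operatorname{Sing}\varphi$ contains a line. For the line $x_0=x_1=0$ this means $\varphi\in(x_0,x_1)^2$: the $5$ monomials of degree $0$ in $x_0,x_1$ and the $8$ monomials of degree $1$ have coefficient zero. Lines in $\mathbb{P}^3$ form a family of dimension $4$, so $\operatorname{codim}\mathcal{Q}_1\ge13-4=9$.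

Let $I$ be the variety of pairs consisting of a quartic $\varphi$ and an ordered noncollinear triple of points of $\operatorname{Sing}\varphi$. A noncollinear triple can be moved to the coordinate points $e_1,e_2,e_3$, and $e_i\in\operatorname{Sing}\varphi$ means that $x_i^4$ and the three monomials $x_i^3x_j$, $j\ne i$, have coefficient zero. For $i=1,2,3$ these are $12$ distinct monomials, so $\dim I=9+(35-12)=32$. Let $\mathcal{Q}_2$ be the constructible set of $\varphi$ over which the fiber of $I$ has dimension $\ge3$. Then $\dim\mathcal{Q}_2\le32-3=29$, that is, $\operatorname{codim}\mathcal{Q}_2\ge6$.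

If $\operatorname{Sing}\varphi$ contains an integral curve $C$, then either $C$ is a line and $\varphi\in\mathcal{Q}_1$, or the noncollinear triples form a nonempty open subset of the irreducible threefold $C^3$ and $\varphi\in\mathcal{Q}_2$. Apply Lemma~\ref{lem:count} to $R''$ and the preimage of $\mathcal{Q}_1\cup\mathcal{Q}_2$ in $\mathcal{V}$, of codimension $\ge6>5$. For $s\notin Z_{R''}$, every $S_{o,\ell}$ is a surface (note that $0\in\mathcal{Q}_1$) with isolated singularities.

\emph{Conclusion.} Let $s\notin Z_{R'}\cup Z_{R''}$. Then $S_{o,\ell}$ is a hypersurface of dimension two with isolated singularities, hence normal by Serre's criterion. A quadric of rank $\ge2$ in three variables can be written $xy+c_2t^2$, so Lemma~\ref{lem:surface} shows that each singular point is of type $\mathsf{A}_k$ or $\mathsf{D}_k$. By (S1), $S_{o,\ell}$ is canonical, and part (II) holds for $n=4$.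

\begin{proof}[End of the proof of Proposition~\ref{prop:main}]
Let $Z=Z_{R_0}\cup Z_{R_e}\cup Z_{R'}$ for $n\ge5$ and $Z=Z_{R_0}\cup Z_{R_e}\cup Z_{R'}\cup Z_{R''}$ for $n=4$. This is a finite union of proper closed subsets of $\mathcal{V}$, and both (I) and (II) hold outside it.
\end{proof}

By Sections~\ref{sec:reduction} and~\ref{sec:family}, Theorems~\ref{thm:A}, \ref{thm:B} and~\ref{thm:sharp} are now proved.

\begin{thebibliography}{9}

\bibitem{Elkik}
Elkik, \emph{Singularit\'es rationnelles et d\'eformations}, Invent. Math. 47 (1978).

\bibitem{KM}
Koll\'ar and Mori, \emph{Birational geometry of algebraic varieties}.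

\bibitem{LMV}
Konstantin Loginov, Joaqu\'in Moraga, and Artem Vasilkov, \emph{Toric models of smooth Fano threefolds}, arXiv:2407.09420 (2024).

\end{thebibliography}
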